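\title{The strong law of large numbers for random convex sets with a compact common expectation}

\begin{abstract}
Let $\Psi_1,\Psi_2,\dots$ be independent, uniformly bounded random closed convex sets in a Banach space $X$, all with the same expectation $U$. Kadets and Zavarzina asked whether the averages $\frac1n\sum_{i\le n}\Psi_i$ must converge to $U$ in the Hausdorff distance when $X$ is B-convex and $U$ is compact. The answer is no: every infinite-dimensional Banach space contains a counterexample, so the strong law for all compact $U$ characterizes finite-dimensional spaces. We also prove a sufficient condition on $U$ in B-convex spaces. In Hilbert space it shows that the strong law holds when the Kolmogorov widths satisfy $\sum_k k^{-1/2}d_k(U)<\infty$, while it can fail when $d_k(U)\le\varphi(k)\sqrt{(\log k)/k}$ with $\varphi\to\infty$ arbitrarily slowly.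
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Random convex sets}
Throughout, $X$ is a real Banach space with closed unit ball $B_X$, and $BC(X)$ is the family of nonempty bounded closed convex subsets of $X$ with the Hausdorff distance
\[
\rho_H(A,B)=\max\Big(\sup_{a\in A}\operatorname{dist}(a,B),\ \sup_{b\in B}\operatorname{dist}(b,A)\Big).
\]
The sum $A+B$ is the closure of $\{a+b:a\in A,\ b\in B\}$, and $tA=\{ta:a\in A\}$. We write $A-A=\{a-a':a,a'\in A\}$ and $\|A\|=\sup_{a\in A}\|a\|$.

Sets can be added and multiplied by nonnegative numbers but not subtracted, so $BC(X)$ is not a vector space. Support functions place it inside one. For $A\in BC(X)$ and $x^*\in X^*$ put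
\[
h_A(x^*)=\sup_{a\in A}x^*(a),\qquad w(A,x^*)=h_A(x^*)+h_A(-x^*)=\sup_{z\in A-A}|x^*(z)|.
\]
The number $w(A,x^*)$ is the length of the interval $x^*(A)$, the \emph{width} of $A$ in the direction $x^*$. The \emph{R\aa dstr\"om embedding} is the map $A\mapsto h_A|_{B_{X^*}}$ from $BC(X)$ to the Banach space $\ell_\infty(B_{X^*})$. It satisfies $h_{A+B}=h_A+h_B$ and $h_{tA}=th_A$ for $t\ge0$, and by the Hahn--Banach separation theorem it is an isometry: $\rho_H(A,B)=\|h_A-h_B\|_\infty$. Also $\|A\|=\sup_{x^*\in B_{X^*}}h_A(x^*)$.

Let $(\Omega,\Sigma,\mathbb P)$ be a probability space, which we take complete. A map from $\Omega$ to a metric space is \emph{strongly measurable} if it is Borel measurable and takes its values, outside a null set, in a separable subset. A \emph{random set} is a strongly measurable map $\Psi:\Omega\to BC(X)$, and a \emph{random vector} is a strongly measurable map $x:\Omega\to X$. Independence refers to the Borel $\sigma$-algebras. We write $\mathbb E\Psi=U$, and call $U\in BC(X)$ the \emph{expectation} of $\Psi$, if $\omega\mapsto h_{\Psi(\omega)}$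 is Bochner integrable in $\ell_\infty(B_{X^*})$ with integral $h_U$. A random set is \emph{bounded} if $\Psi(\omega)\subset RB_X$ for some $R$ and all $\omega$, and a sequence $\Psi_n$ is \emph{uniformly bounded} if one $R$ serves for all $n$.

\begin{definition}\label{def:slln}
The \emph{strong law holds for $U\in BC(X)$} if for every probability space and every uniformly bounded independent sequence of random sets $\Psi_n:\Omega\to BC(X)$ with $\mathbb E\Psi_n=U$ for all $n$,
\[
\rho_H\Big(\frac1n\sum_{i=1}^n\Psi_i,\,U\Big)\to0\quad\text{almost surely.}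
\]
\end{definition}

This is the intermediate form of the strong law of large numbers for random sets: the $\Psi_n$ share their expectation but need not share their distribution.

\subsection{The question}
The space $X$ is \emph{B-convex} if there are $k\in\mathbb N$ and $\varepsilon>0$ such that for all $x_1,\dots,x_k\in B_X$ some choice of signs $\theta_i=\pm1$ gives $\|\sum_{i\le k}\theta_ix_i\|\le k(1-\varepsilon)$. The condition asks for a fixed amount of cancellation in signed sums. Hilbert spaces have it with $k=2$, because the parallelogram law gives $\min_\pm\|x_1\pm x_2\|\le\sqrt2$. The space $\ell_1$ does not: its unit vectors satisfy $\|\sum_{i\le k}\theta_ie_i\|=k$ for all signs, so the mean-zero random vectors $\theta_ie_i$ with independent random signs have averages of norm $1$. Beck's theorem says that this is the general picture: \emph{$X$ is B-convex if and only if $\frac1n\sum_{i\le n}(x_i-\mathbb Ex_i)\to0$ almost surely for every uniformly bounded independent sequence of random vectors $x_i$ in $X$.}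

A random vector $x$ is the random set $\{x\}$, with expectation $\{\mathbb Ex\}$. So the strong law for the smallest set $U=\{0\}$ already forces $X$ to be B-convex. In the other direction, it is known that if $X$ is B-convex and $\dim\operatorname{span}(U)<\infty$, then the strong law holds for $U$. The next class of sets to try is the compact ones, and the following question was posed in \cite{KZ}.

\medskip
\noindent\textbf{Question.} \emph{Let $X$ be B-convex and let $U\in BC(X)$ be compact. Must the strong law hold for $U$?}
\medskip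

One would guess that it must. A compact $U$ lies within $\varepsilon$ of a finite-dimensional subspace $F$, so $w(U,x^*)\le2\varepsilon$ for every $x^*\in B_{X^*}$ that vanishes on $F$. Widths are nonnegative and $\mathbb E\,w(\Psi,x^*)=w(U,x^*)$ when $\mathbb E\Psi=U$. Hence $\Psi$ is thin, on average, in each direction transversal to $F$, and one expects $\Psi$ to be a random translate of a set close to $F$. Beck's theorem would handle the translations and a finite-dimensional argument the rest. For $\varepsilon=0$ this reasoning is correct (Lemma~\ref{lem:flat}). For $\varepsilon>0$ it has a gap. The distance of $\Psi-\Psi$ from $F$ is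
\[
\sup_{z\in\Psi-\Psi}\operatorname{dist}(z,F)=\sup\{w(\Psi,x^*):x^*\in B_{X^*},\ x^*|_F=0\},
\]
and we need the expectation of this supremum, while the hypothesis controls only the supremum of the expectations. All results below concern this gap.

\subsection{Results}
The gap cannot be closed in any infinite-dimensional space.

\begin{theorem}\label{thm:main}
Let $X$ be an infinite-dimensional Banach space and $0<\varepsilon<1/4$. There are a compact $U\in BC(X)$ with $U\subset\varepsilon B_X$ and an independent sequence of random sets $\Psi_n$, each taking finitely many values, all of them compact convex sets, with $\Psi_n(\omega)\subset(1+\varepsilon)B_X$ and $\mathbb E\Psi_n=U$ for all $n$, such that almost surely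
\[
\limsup_n\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\ge1-2\varepsilon,\qquad
\liminf_n\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\ge\frac12-\frac32\varepsilon>0 .
\]
\end{theorem}

The answer to the Question is therefore negative in $\ell_2$, and in every infinite-dimensional B-convex space.

\begin{corollary}\label{cor:dim}
For a Banach space $X$ the following are equivalent: \textup{(a)} $\dim X<\infty$; \textup{(b)} the strong law holds for every compact $U\in BC(X)$; \textup{(c)} the strong law holds for every $U\in BC(X)$.
\end{corollary}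

If the missing estimate is assumed, the heuristic argument becomes a proof.

\begin{theorem}\label{thm:criterion}
Let $X$ be B-convex and $U\in BC(X)$. Assume:
\begin{itemize}
\item[$(\ast)$] for every $\varepsilon>0$ there is a bounded finite-rank operator $P$ on $X$ such that every bounded random set $\Psi$ with $\mathbb E\Psi=U$ satisfies $\mathbb E\sup_{z\in\Psi-\Psi}\|z-Pz\|\le\varepsilon$.
\end{itemize}
Then the strong law holds for $U$.
\end{theorem}

Corollary~\ref{cor:basis} turns $(\ast)$ into a condition on the widths of $U$ and contains the known result on finite-dimensional $U$. In Hilbert space one can say how compact $U$ has to be. The \emph{Kolmogorov widths} of $U$ are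
\[
d_k(U)=\inf_{\dim F\le k}\ \sup_{u\in U}\operatorname{dist}(u,F),
\]
the infimum over linear subspaces. They are nonincreasing in $k$, and $U\in BC(X)$ is compact if and only if $d_k(U)\to0$: the span of a finite $\varepsilon$-net approximates $U$ within $\varepsilon$, and conversely a bounded set within $\varepsilon$ of a finite-dimensional subspace has a finite $2\varepsilon$-net. The symbol $\log$ denotes the natural logarithm.

\begin{theorem}\label{thm:hilbert}
\begin{itemize}
\item[\textup{(i)}] Let $H$ be a Hilbert space and $U\in BC(H)$ with $\sum_kk^{-1/2}d_k(U)<\infty$. Then the strong law holds for $U$.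
\item[\textup{(ii)}] For every $\varphi:\mathbb N\to(0,\infty)$ with $\varphi(k)\to\infty$ there are a compact convex $U\subset\ell_2$ with $d_k(U)\le\varphi(k)\sqrt{(\log k)/k}$ for all large $k$ and a uniformly bounded independent sequence $\Psi_n$ with $\mathbb E\Psi_n=U$ such that, almost surely, $\rho_H(\frac1n\sum_{i\le n}\Psi_i,U)\not\to0$.
\end{itemize}
\end{theorem}

Among power rates $d_k(U)=O(k^{-\alpha})$ the critical exponent is exactly $\frac12$. The strong law holds if $\alpha>\frac12$ by (i), and it can fail for every $\alpha<\frac12$ by (ii) with $\varphi(k)=k^{1/2-\alpha}/\sqrt{\log(k+1)}$. For the rates $k^{-1/2}(\log k)^\gamma$, part (i) applies when $\gamma<-1$ and part (ii) when $\gamma>\frac12$; we do not decide the range of logarithmic factors in between.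

Sections~\ref{sec:rules} and~\ref{sec:simple} collect the rules for expectations and two basic lemmas. The counterexample is built in Sections~\ref{sec:simplex} and~\ref{sec:glue}, Theorem~\ref{thm:criterion} is proved in Section~\ref{sec:criterion}, and the two parts of Theorem~\ref{thm:hilbert} in Sections~\ref{sec:upper} and~\ref{sec:lower}.

\section{Computing with expectations}\label{sec:rules}

The Bochner integral $\int g\,d\mathbb P$ of a strongly measurable map $g$ into a Banach space exists when $\int\|g\|\,d\mathbb P<\infty$. It is linear, its norm is at most $\int\|g\|\,d\mathbb P$, it commutes with bounded linear operators, and it lies in every closed convex set that contains the values of $g$. We use the following rules, in which all random sets and vectors are bounded.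

\begin{itemize}
\item[(R1)] $\rho_H\big(\frac1n\sum_{i\le n}A_i,\frac1n\sum_{i\le n}B_i\big)\le\frac1n\sum_{i\le n}\rho_H(A_i,B_i)$, $\ \frac1n\sum_{i\le n}U=U$, and $\rho_H(A+x,B+y)\le\rho_H(A,B)+\|x-y\|$ for $x,y\in X$. These hold because the embedding is an additive, positively homogeneous isometry.
\item[(R2)] If $a\in A$, then $\rho_H(A,U)\ge\operatorname{dist}(a,U)\ge\|a\|-\|U\|$.
\item[(R3)] Every bounded random set has an expectation: the image of $BC(X)$ in $\ell_\infty(B_{X^*})$ is convex, and it is closed because $(BC(X),\rho_H)$ is complete. Evaluation at a point of $B_{X^*}$ is a bounded functional on $\ell_\infty(B_{X^*})$, so, by homogeneity, for all $x^*\in X^*$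
\[
h_{\mathbb E\Psi}(x^*)=\mathbb E\,h_\Psi(x^*),\qquad w(\mathbb E\Psi,x^*)=\mathbb E\,w(\Psi,x^*),
\]
and $\|\mathbb E\Psi\|=\sup_{x^*\in B_{X^*}}\mathbb E\,h_\Psi(x^*)$.
\item[(R4)] $\mathbb E(\Psi+\Phi)=\mathbb E\Psi+\mathbb E\Phi$ and $\rho_H(\mathbb E\Psi,\mathbb E\Phi)\le\mathbb E\rho_H(\Psi,\Phi)$. If $\Psi$ takes finitely many values $A_s$ with probabilities $\pi_s$, then $\mathbb E\Psi=\sum_s\pi_sA_s$. For a random vector, $\mathbb E\{x\}=\{\mathbb Ex\}$, because $x\mapsto h_{\{x\}}$ is linear and bounded.
\item[(R5)] If $f$ is a continuous map from $BC(X)$ to a metric space, then $f(\Psi)$ is strongly measurable, since $f$ is Borel and maps separable sets to separable sets. If the $\Psi_n$ are independent, so are the $f(\Psi_n)$.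
\end{itemize}

We also use Kolmogorov's strong law: if $\xi_i$ are independent real random variables with $\sum_i\operatorname{Var}(\xi_i)/i^2<\infty$, in particular if they are uniformly bounded, then $\frac1n\sum_{i\le n}(\xi_i-\mathbb E\xi_i)\to0$ almost surely.

\section{Finite-dimensional values and flat expectations}\label{sec:simple}

For each fixed direction $x^*$, Kolmogorov's law gives $\frac1n\sum_{i\le n}h_{\Psi_i}(x^*)\to h_U(x^*)$ almost surely. The strong law for sets asks for this convergence uniformly over $B_{X^*}$. In finite dimensions finitely many directions suffice, and the expectations need not even be equal.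

\begin{lemma}\label{lem:findim}
Let $F\subset X$ be a finite-dimensional subspace and let $\Phi_i$ be independent random sets with $\Phi_i(\omega)\subset F$ and $\|\Phi_i(\omega)\|\le R$. Then $\rho_H(\frac1n\sum_{i\le n}\Phi_i,\frac1n\sum_{i\le n}\mathbb E\Phi_i)\to0$ almost surely.
\end{lemma}

\begin{proof}
By (R3) the distance equals $\sup_{x^*\in B_{X^*}}|\gamma_n(x^*)|$, where $\gamma_n(x^*)=\frac1n\sum_{i\le n}\big(h_{\Phi_i}(x^*)-\mathbb Eh_{\Phi_i}(x^*)\big)$. For $A\subset F\cap RB_X$ we have $|h_A(x^*)-h_A(y^*)|\le R\|(x^*-y^*)|_F\|$, hence $|\gamma_n(x^*)-\gamma_n(y^*)|\le2R\|(x^*-y^*)|_F\|$. Fix $\eta>0$. The restrictions $x^*|_F$, $x^*\in B_{X^*}$, lie in the compact ball $B_{F^*}$, so there are $y_1^*,\dots,y_r^*\in B_{X^*}$ such that every $x^*\in B_{X^*}$ has $\|(x^*-y_s^*)|_F\|\le\eta$ for some $s$. By Kolmogorov's law $\gamma_n(y^*_s)\to0$ almost surely for each $s$. Thus $\limsup_n\sup_{x^*}|\gamma_n(x^*)|\le2R\eta$ almost surely, and we let $\eta\to0$ along a sequence.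
\end{proof}

The second lemma is the case $\varepsilon=0$ of the heuristic argument. If $U$ has width zero in a direction $x^*$, then $w(\Psi,x^*)\ge0$ has mean zero and vanishes outside a null set. The difficulty is that this null set depends on $x^*$, and there are uncountably many directions. Strong measurability lets us treat them all at once.

\begin{lemma}\label{lem:flat}
Let $U\in BC(X)$ and $Y=\overline{\operatorname{span}}(U-U)$. If $\Psi$ is a bounded random set with $\mathbb E\Psi=U$, then $\Psi-\Psi\subset Y$ almost surely.
\end{lemma}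

\begin{proof}
Let $K$ be the set of $x^*\in B_{X^*}$ that vanish on $Y$, and define $g:\Omega\to\ell_\infty(K)$ by $g(\omega)(x^*)=w(\Psi(\omega),x^*)\ge0$. The map $g$ is the image of $h_\Psi$ under the bounded operator $h\mapsto\big(h(x^*)+h(-x^*)\big)_{x^*\in K}$, so it is bounded and strongly measurable. For every event $D$ and every $x^*\in K$,
\[
0\le\Big(\int_Dg\,d\mathbb P\Big)(x^*)=\int_Dw(\Psi,x^*)\,d\mathbb P\le\mathbb E\,w(\Psi,x^*)=w(U,x^*)=0,
\]
the last equality because $x^*$ vanishes on $U-U$. So $\int_Dg\,d\mathbb P=0$ for all $D$, and a Bochner integrable function with this property is zero almost everywhere \cite[Cor.~II.2.5]{DU}. For almost every $\omega$, then, every functional that vanishes on $Y$ vanishes on $\Psi(\omega)-\Psi(\omega)$, and the Hahn--Banach theorem gives $\Psi(\omega)-\Psi(\omega)\subset Y$.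
\end{proof}

For $U=\{0\}$ the lemma says that $\Psi$ is almost surely a single point. So the strong law for $\{0\}$ is exactly the statement of Beck's theorem, and it holds if and only if $X$ is B-convex.

\section{A large random set with a small expectation}\label{sec:simplex}

By (R2), the strong law fails if $\|U\|$ is small while the averages $\frac1n\sum_{i\le n}\Psi_i$ keep containing long vectors. We first look for one random set $\Psi$ in $\ell_2^N$ with $\|\mathbb E\Psi\|$ small such that the average of $q$ independent copies is large. Let $e_1,\dots,e_N$ be the unit vector basis, and identify $\ell_2^N$ with its dual.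

\begin{example}[random segments]\label{ex:segment}
Let $J$ be uniform in $\{1,\dots,N\}$ and $\Psi=[0,e_J]$. Then $\|\Psi\|=1$ always, while $\mathbb E\Psi=\frac1N\sum_j[0,e_j]=[0,\frac1N]^N$ has norm $N^{-1/2}$. So a random set can be much larger than its expectation: it is long, but in a direction that a fixed functional rarely sees. This does not yet survive averaging. The average of $q$ independent copies is the box $\prod_j[0,c_j/q]$ with $c_j=|\{i:J_i=j\}|$. Its squared norm is $q^{-2}\sum_jc_j^2=q^{-2}|\{(i,i'):J_i=J_{i'}\}|$, with expectation $q^{-2}\big(q+q(q-1)/N\big)\le\frac1q+\frac1N$. The long vectors of different copies are mostly orthogonal, and their average is short.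
\end{example}

The cancellation disappears if all $q$ copies contain the \emph{same} long vector $z$, for then $z=\frac1q\sum_{i\le q}z$ lies in the average. So each copy should contain many of the $e_j$, enough for $q$ independent copies to share one, and yet each $e_j$ should be present with small probability. Call $S\subset\{1,\dots,N\}$ a \emph{$p$-random subset} if each $j$ belongs to $S$ with probability $p$, independently. For $s\subset\{1,\dots,N\}$ let
\[
C_s=\operatorname{conv}\big(\{0\}\cup\{e_j:j\in s\}\big).
\]
We take the convex hull and not the sum of the segments $[0,e_j]$ so that $\|C_s\|\le1$.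

\begin{example}[$N=2$]\label{ex:two}
By (R4), $\mathbb EC_S=p(1-p)\big([0,e_1]+[0,e_2]\big)+p^2\operatorname{conv}\{0,e_1,e_2\}$. This sum of a square and a triangle is the pentagon with vertices $(0,0)$, $(p,0)$, $(p,p(1-p))$, $(p(1-p),p)$, $(0,p)$. The vertex $(p,p(1-p))$ has a simple meaning. A functional $y$ with $y_1>y_2>0$ is maximized over $C_S$ at $e_1$ if $1\in S$, which has probability $p$, and at $e_2$ only if $1\notin S$ and $2\in S$, which has probability $(1-p)p$. Each further coordinate will add a further factor $1-p$. The coordinates of the extreme points decay geometrically, so their Euclidean norm stays bounded as $N$ grows.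
\end{example}

\begin{lemma}\label{lem:simplex}
Let $0<p<1$ and let $S$ be a $p$-random subset of $\{1,\dots,N\}$. Then $\|\mathbb EC_S\|\le\sqrt p$ in $\ell_2^N$, for every $N$.
\end{lemma}

\begin{proof}
By (R3) we must bound $\mathbb Eh_{C_S}(y)$ for $\|y\|_2\le1$. The law of $S$ is invariant under permutations, so we may assume $y_1\ge\dots\ge y_N$. Then $h_{C_S}(y)=\max(0,\max_{j\in S}y_j)$ equals $y_{\min S}^+$ if $S\ne\emptyset$ and $0$ otherwise, where $t^+=\max(t,0)$. Since $\mathbb P(\min S=j)=p(1-p)^{j-1}$, the Cauchy--Schwarz inequality gives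
\[
\mathbb Eh_{C_S}(y)=\sum_{j=1}^Np(1-p)^{j-1}y_j^+\le p\Big(\sum_{j\ge1}(1-p)^{2(j-1)}\Big)^{1/2}=\frac{p}{\sqrt{2p-p^2}}=\sqrt{\frac p{2-p}}\le\sqrt p.\qedhere
\]
\end{proof}

The whole mechanism is now visible. Let $S_1,\dots,S_q$ be independent $p$-random subsets. A given $j$ lies in all of them with probability $p^q$, independently over $j$, so with probability $1-(1-p^q)^N$ the average $\frac1q\sum_{i\le q}C_{S_i}$ contains a unit vector and is at distance at least $1-\sqrt p$ from $\mathbb EC_S$. For $p=\frac14$ and $q=2$, the distance is at least $\frac12$ with probability $1-(\frac{15}{16})^N$. Because the bound of Lemma~\ref{lem:simplex} does not depend on $N$, we may fix $p$ small and $q$ large and only then take $N$ much larger than $p^{-q}$.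

\begin{remark}\label{rem:l1}
The norm matters. In $\ell_1^N$ the functional $y=(1,\dots,1)$ has norm one and $h_{C_S}(y)=1$ whenever $S\ne\emptyset$, so $\|\mathbb EC_S\|\ge1-(1-p)^N$. In a general space we therefore do not use arbitrary normalized vectors but almost Euclidean subspaces.
\end{remark}

\section{Gluing the blocks}\label{sec:glue}

One distribution cannot serve for the whole sequence. If the $\Psi_i$ are independent copies of a set with finitely many values $A_s$, the average is $\sum_s\nu_sA_s$, where $\nu_s$ is the observed frequency of $A_s$, and its distance to $\sum_s\pi_sA_s$ is at most $\sum_s|\nu_s-\pi_s|\,\|A_s\|\to0$. So we cut $\mathbb N$ into blocks and change the distribution from block to block. Three requirements arise. Each block must dominate all earlier ones, so the blocks grow fast. The expectation must be the same for all $n$, so to the random set of block $m$ we add the deterministic sum of the expectations of all other blocks. The common expectation must be compact and small, so the norms of the block expectations must be summable. We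 isolate this step, since it is used twice.

Fix $n_0=0$, $n_m=2^{m^2}$, $I_m=\{n_{m-1}+1,\dots,n_m\}$ and $q_m=|I_m|$ for $m\ge1$. Then $q_m/n_m=1-n_{m-1}/n_m\to1$.

\begin{proposition}\label{prop:glue}
Let $0<c\le1$. For each $m\ge1$ let $p_m\in(0,1)$ and $z^m_1,\dots,z^m_{M_m}\in X$ with $c\le\|z^m_j\|\le1$. Put $C^m_s=\operatorname{conv}(\{0\}\cup\{z^m_j:j\in s\})$ and $U_m=\mathbb EC^m_S$, where $S$ is a $p_m$-random subset of $\{1,\dots,M_m\}$. Assume
\[
\beta:=\sum_m\|U_m\|<\infty\qquad\text{and}\qquad\sum_m\big(1-p_m^{q_m}\big)^{M_m}<\infty .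
\]
Then $U=\{\sum_mu_m:u_m\in U_m\}$ is compact and convex, $\|U\|\le\beta$, and there is an independent sequence of random sets $\Psi_n$, each taking finitely many values, all of them compact convex subsets of $(1+\beta)B_X$, with $\mathbb E\Psi_n=U$ for all $n$, such that $A_n=\frac1n\sum_{i\le n}\Psi_i$ satisfies almost surely
\[
\limsup_n\rho_H(A_n,U)\ge c-\beta,\qquad\liminf_n\rho_H(A_n,U)\ge\frac c2-\beta .
\]
\end{proposition}

\begin{proof}
\emph{The sets.} By (R4), $U_m=\sum_s\mathbb P(S=s)C^m_s$ is a finite sum of polytopes containing $0$, so it is compact, convex and contains $0$. For $\Lambda\subset\mathbb N$ the series $\sum_{l\in\Lambda}u_l$ converges absolutely and uniformly on the compact space $\prod_{l\in\Lambda}U_l$, so its sum is a continuous function there. The image $\sum_{l\in\Lambda}U_l$ is therefore compact; it is convex, contains $0$, and has norm at most $\beta$. This applies to $U$ and to $V_m=\sum_{l\ne m}U_l$, and $U_m+V_m=U$.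

Let $S_n$, $n\ge1$, be independent, with $S_n$ a $p_m$-random subset of $\{1,\dots,M_m\}$ for $n\in I_m$, and put
\[
\Psi_n=C^m_{S_n}+V_m\qquad(n\in I_m).
\]
The $\Psi_n$ are independent and finitely valued, their values are compact convex subsets of $(1+\beta)B_X$, and $\mathbb E\Psi_n=U_m+V_m=U$ by (R4). Since $0\in V_m$, the set $\Psi_n$ contains $0$ and every $z^m_j$ with $j\in S_n$.

\emph{Common vertices.} Let $D_m$ be the event that some $j$ lies in $S_n$ for all $n\in I_m$. As in Section~\ref{sec:simplex}, $\mathbb P(D_m^c)=(1-p_m^{q_m})^{M_m}$. By the Borel--Cantelli lemma, almost surely $D_m$ holds for all $m\ge m_0(\omega)$. Fix such an $\omega$. For $m\ge m_0$ there is then a vector $z_m$ with $\|z_m\|\ge c$ and $z_m\in\Psi_i$ for all $i\in I_m$.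

\emph{The averages.} Let $m>m_0$ and $n_{m-1}\le n\le n_m$. Choosing $z_{m-1}\in\Psi_i$ for $i\in I_{m-1}$ and $0\in\Psi_i$ for the other $i\le n$ shows $\frac{q_{m-1}}nz_{m-1}\in A_n$. Choosing $z_m\in\Psi_i$ for $n_{m-1}<i\le n$ and $0\in\Psi_i$ for $i\le n_{m-1}$ shows $\frac{n-n_{m-1}}nz_m\in A_n$. With $t=n_{m-1}/n\in(0,1]$, rule (R2) gives
\[
\rho_H(A_n,U)\ge c\,\max\Big(\frac{q_{m-1}}{n_{m-1}}\,t,\ 1-t\Big)-\beta .
\]
For $n=n_m$ we have $1-t=q_m/n_m\to1$, which gives the bound on the upper limit. For general $n$ the maximum is at least $\frac{q_{m-1}}{n_{m-1}}\max(t,1-t)\ge\frac12\,\frac{q_{m-1}}{n_{m-1}}\to\frac12$, which gives the bound on the lower limit.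
\end{proof}

To place the sets of Lemma~\ref{lem:simplex} in a general space we use Dvoretzky's theorem: \emph{if $X$ is infinite-dimensional, then for every $N$ and $\varepsilon\in(0,1)$ there is a linear map $T:\ell_2^N\to X$ with $(1-\varepsilon)\|x\|\le\|Tx\|\le\|x\|$.} This is the only use of $\dim X=\infty$. For $X=\ell_2$ it is not needed: isometric embeddings onto disjoint coordinate blocks will do.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Choose $p_m\in(0,1)$ with $\sqrt{p_m}\le\varepsilon2^{-m}$, then $M_m$ with $(1-p_m^{q_m})^{M_m}\le2^{-m}$, then $T_m:\ell_2^{M_m}\to X$ as in Dvoretzky's theorem. Put $z^m_j=T_me_j$, so $1-\varepsilon\le\|z^m_j\|\le1$ and $C^m_s=T_mC_s$. For $x^*\in B_{X^*}$ we have $h_{T_mC_s}(x^*)=h_{C_s}(T_m^*x^*)$ and $\|T_m^*x^*\|_2\le1$, so (R3) and Lemma~\ref{lem:simplex} give $\|U_m\|\le\sqrt{p_m}\le\varepsilon2^{-m}$. Proposition~\ref{prop:glue} applies with $c=1-\varepsilon$ and $\beta\le\varepsilon$. It yields $c-\beta\ge1-2\varepsilon$ and $\frac c2-\beta\ge\frac12-\frac32\varepsilon$, which is positive since $\varepsilon<\frac14$.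
\end{proof}

No relation between the ranges of the different $T_m$ was needed, because $0\in\Psi_i$ allowed us to look at one block at a time.

\begin{proof}[Proof of Corollary~\ref{cor:dim}]
If $\dim X<\infty$, Lemma~\ref{lem:findim} with $F=X$ and the identity $\frac1n\sum_{i\le n}U=U$ give (c). Trivially (c) implies (b). If $\dim X=\infty$, Theorem~\ref{thm:main} shows that (b) fails.
\end{proof}

\section{Position and shape: the positive criterion}\label{sec:criterion}

Condition $(\ast)$ concerns $\Psi-\Psi$, which does not change when $\Psi$ is translated. It says that the \emph{shape} of $\Psi$ is nearly finite-dimensional and says nothing about its \emph{position}, which can be an arbitrary mean-zero random vector already for $U=\{0\}$. So we write $\Psi_n=x_n+\Phi_n$ with $x_n\in\Psi_n$, apply Beck's theorem to the positions $x_n$, and Lemma~\ref{lem:findim} to finite-dimensional images of the shapes $\Phi_n$. To keep measurability and independence, $x_n$ should be a continuous function of $\Psi_n$ alone. This is provided by Michael's selection theorem: \emph{let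 $\Gamma$ map a metric space $\mathcal T$ to nonempty closed convex subsets of a Banach space $X$, and let $\{t:\Gamma(t)\cap O\ne\emptyset\}$ be open for every open $O\subset X$; then there is a continuous $f:\mathcal T\to X$ with $f(t)\in\Gamma(t)$.} It applies to $\mathcal T=BC(X)$ and $\Gamma(A)=A$: if $a\in A$ and the open ball of radius $r$ about $a$ lies in $O$, then every $A'$ with $\rho_H(A,A')<r$ meets $O$.

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Let $\Psi_n\subset RB_X$ be independent with $\mathbb E\Psi_n=U$, and let $f:BC(X)\to X$ be continuous with $f(A)\in A$. Put $x_n=f(\Psi_n)$, $u_n=\mathbb Ex_n$ and $\Phi_n=\Psi_n-x_n$. The map $A\mapsto A-f(A)$ is continuous by (R1). By (R5), the $x_n$ are independent random vectors with $\|x_n\|\le R$, and the $\Phi_n$ are independent random sets with $\Phi_n\subset\Psi_n-\Psi_n\subset2RB_X$. By (R4), $\mathbb E\Phi_n=U-u_n$, so $U=\frac1n\sum_{i\le n}\mathbb E\Phi_i+\frac1n\sum_{i\le n}u_i$. Also $\frac1n\sum_{i\le n}\Psi_i=\frac1n\sum_{i\le n}\Phi_i+\frac1n\sum_{i\le n}x_i$. By (R1),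
\begin{equation}\label{eq:split}
\rho_H\Big(\frac1n\sum_{i\le n}\Psi_i,U\Big)\le\Big\|\frac1n\sum_{i\le n}(x_i-u_i)\Big\|+\rho_H\Big(\frac1n\sum_{i\le n}\Phi_i,\frac1n\sum_{i\le n}\mathbb E\Phi_i\Big).
\end{equation}
The first term tends to $0$ almost surely by Beck's theorem.

For the second term fix $\varepsilon>0$ and $P$ as in $(\ast)$. Let $\widetilde\Phi_i=\overline{P\Phi_i}$ and $\kappa_i=\sup_{z\in\Psi_i-\Psi_i}\|z-Pz\|$. The map $A\mapsto\overline{PA}$ is $\|P\|$-Lipschitz, and $A\mapsto\sup_{z\in A-A}\|z-Pz\|$ is $2\|I-P\|$-Lipschitz. By (R5), the $\widetilde\Phi_i$ are independent random sets in the finite-dimensional range of $P$ with $\|\widetilde\Phi_i\|\le2R\|P\|$, and the $\kappa_i$ are independent random variables bounded by $2R\|I-P\|$, with $\mathbb E\kappa_i\le\varepsilon$ by $(\ast)$. Pairing $z\in\Phi_i$ with $Pz$ gives $\rho_H(\Phi_i,\widetilde\Phi_i)\le\kappa_i$, and then $\rho_H(\mathbb E\Phi_i,\mathbb E\widetilde\Phi_i)\le\varepsilon$ by (R4). By the triangle inequality and (R1), the second term of \eqref{eq:split} is at most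
\[
\frac1n\sum_{i\le n}\kappa_i+\rho_H\Big(\frac1n\sum_{i\le n}\widetilde\Phi_i,\frac1n\sum_{i\le n}\mathbb E\widetilde\Phi_i\Big)+\varepsilon .
\]
Almost surely, the first summand has upper limit at most $\varepsilon$ by Kolmogorov's law, and the second tends to $0$ by Lemma~\ref{lem:findim}. So the upper limit is at most $2\varepsilon$, and we let $\varepsilon\to0$ along a sequence.
\end{proof}

Neither hypothesis can be dropped. For $U=\{0\}$, condition $(\ast)$ holds with $P=0$ by Lemma~\ref{lem:flat}, and the strong law fails when $X$ is not B-convex. In an infinite-dimensional B-convex space, the compact set $U$ of Theorem~\ref{thm:main} shows that the conclusion can fail without $(\ast)$.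

To verify $(\ast)$ we must bound an expected supremum using only expected widths in fixed directions. The simplest way is to bound the supremum by a \emph{sum} of widths, with which the expectation commutes.

\begin{corollary}\label{cor:basis}
Let $X$ be B-convex, $U\in BC(X)$ and $Y=\overline{\operatorname{span}}(U-U)$. Suppose there are finite or infinite sequences $x_j\in X$, $x_j^*\in X^*$ with $y=\sum_jx_j^*(y)x_j$ for all $y\in Y$ and $\sum_j\|x_j\|\,w(U,x_j^*)<\infty$. Then the strong law holds for $U$.
\end{corollary}

\begin{proof}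
Let $P_kx=\sum_{j\le k}x_j^*(x)x_j$, and let $\Psi$ be bounded with $\mathbb E\Psi=U$. By Lemma~\ref{lem:flat}, almost surely every $z\in\Psi-\Psi$ lies in $Y$, so $z-P_kz=\sum_{j>k}x_j^*(z)x_j$. Since $|x_j^*(z)|\le w(\Psi,x_j^*)$, monotone convergence and (R3) give
\[
\mathbb E\sup_{z\in\Psi-\Psi}\|z-P_kz\|\le\sum_{j>k}\|x_j\|\,\mathbb E\,w(\Psi,x_j^*)=\sum_{j>k}\|x_j\|\,w(U,x_j^*).
\]
The right side does not depend on $\Psi$ and tends to $0$ as $k\to\infty$. So $(\ast)$ holds, and Theorem~\ref{thm:criterion} applies.
\end{proof}

If $\dim\operatorname{span}(U)<\infty$, take a basis of $Y$ and Hahn--Banach extensions of its coordinate functionals. The sum of widths is finite, and we recover the known result quoted in Section~\ref{sec:intro}.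

\section{Hilbert space: fast decay of widths suffices}\label{sec:upper}

Consider the ellipsoid $U=\{u\in\ell_2:\sum_jj^{2\alpha}u_j^2\le1\}$ with $\alpha>0$. Here $w(U,e_j)=2j^{-\alpha}$, so Corollary~\ref{cor:basis} with the standard basis needs $\alpha>1$. Projecting onto the first $k$ coordinates gives $d_k(U)\le(k+1)^{-\alpha}$, so Theorem~\ref{thm:hilbert}(i) needs only $\alpha>\frac12$. The loss in the corollary comes from bounding the norm of a vector in a $k$-dimensional space by the sum of its $k$ coordinates, which costs a factor $k$. An \emph{average} over well-spread directions also commutes with the expectation and costs only $\sqrt k$.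

\begin{lemma}\label{lem:sqrtk}
Let $W$ be a subspace of a Hilbert space $H$ with $\dim W=k<\infty$ and orthogonal projection $Q$. Let $\Psi$ be a bounded random set with $\mathbb E\Psi=U$, and suppose $w(U,y)\le a$ for all unit vectors $y\in W$. Then $\mathbb E\sup_{z\in\Psi-\Psi}\|Qz\|\le\sqrt{3k}\,a$.
\end{lemma}

\begin{proof}
Let $k\ge1$, since for $k=0$ both sides vanish. Let $b_1,\dots,b_k$ be an orthonormal basis of $W$. For $\theta\in\{\pm1\}^k$ let $y_\theta=k^{-1/2}\sum_i\theta_ib_i$, a unit vector in $W$. Fix $z\in H$ with $Qz\ne0$, put $\zeta_i=\langle z,b_i\rangle$, and consider $\xi=\sum_i\theta_i\zeta_i=\sqrt k\,\langle z,y_\theta\rangle$ with $\theta$ uniform. Write $\mathbb E_\theta$ for this average. Expanding the powers, only terms with all exponents even survive: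
\[
\mathbb E_\theta\xi^2=\sum_i\zeta_i^2=\|Qz\|^2,\qquad\mathbb E_\theta\xi^4=\sum_i\zeta_i^4+3\sum_{i\ne j}\zeta_i^2\zeta_j^2\le3\|Qz\|^4 .
\]
H\"older's inequality for $\xi^2=|\xi|^{2/3}|\xi|^{4/3}$ with exponents $\frac32$ and $3$ gives $\mathbb E_\theta\xi^2\le(\mathbb E_\theta|\xi|)^{2/3}(\mathbb E_\theta\xi^4)^{1/3}$, so $\mathbb E_\theta|\xi|\ge(\mathbb E_\theta\xi^2)^{3/2}(\mathbb E_\theta\xi^4)^{-1/2}\ge\|Qz\|/\sqrt3$. Thus $\|Qz\|\le\sqrt{3k}\;2^{-k}\sum_\theta|\langle z,y_\theta\rangle|$ for all $z\in H$. For $z\in\Psi-\Psi$ we have $|\langle z,y_\theta\rangle|\le w(\Psi,y_\theta)$, so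
\[
\sup_{z\in\Psi-\Psi}\|Qz\|\le\sqrt{3k}\;2^{-k}\sum_\theta w(\Psi,y_\theta).
\]
The left side is a Lipschitz function of $\Psi$, hence measurable by (R5). Take expectations and use $\mathbb E\,w(\Psi,y_\theta)=w(U,y_\theta)\le a$.
\end{proof}

The factor $\sqrt k$ is of the right order. In Example~\ref{ex:segment} with $W=H=\ell_2^N$ we have $w(U,y)=\frac1N\sum_j|y_j|\le N^{-1/2}$ for unit $y$, while $\sup_{z\in\Psi-\Psi}\|z\|=1=\sqrt N\cdot N^{-1/2}$.

The lemma is useful when the dimension is small or the widths are small. We therefore split $H$ into orthogonal layers, the $m$-th of dimension at most $2^m$, on which $U$ has width of order $d_{2^{m-1}}(U)$.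

\begin{proof}[Proof of Theorem~\ref{thm:hilbert}(i)]
Write $d_k=d_k(U)$ and $a_m=d_{2^m}+4^{-m}$ for $m\ge0$. Since $d_k$ is nonincreasing, for $l\ge1$
\[
\sum_{2^{l-1}<k\le2^l}k^{-1/2}d_k\ge2^{l-1}\cdot2^{-l/2}d_{2^l}=\tfrac12\,2^{l/2}d_{2^l}.
\]
Together with $\sum_l2^{l/2}4^{-l}<\infty$, the hypothesis gives $\sum_l2^{l/2}a_l<\infty$. In particular $a_l\to0$.

Choose subspaces $F_m$ with $\dim F_m\le2^m$ and $\operatorname{dist}(u,F_m)\le a_m$ for all $u\in U$. They need not be nested, so let $G_m=F_0+\dots+F_m$, with orthogonal projection $P_m$. For $m\ge1$ let $W_m$ be the orthogonal complement of $G_{m-1}$ in $G_m$, with orthogonal projection $Q_m=P_m-P_{m-1}$. Then $\dim W_m\le\dim F_m\le2^m$, and $\|u-P_mu\|=\operatorname{dist}(u,G_m)\le a_m$ for $u\in U$. Two facts follow. First, $U$ lies in the closed subspace $G=\overline{\bigcup_mG_m}$, hence so does $Y=\overline{\operatorname{span}}(U-U)$; and for $z\in G$ we have $P_lz\to z$, that is, $z-P_mz=\sum_{l>m}Q_lz$. Second, a unit vector $y\in W_l$ is orthogonal to $G_{l-1}$, so $|\langle u,y\rangle|=|\langle u-P_{l-1}u,y\rangle|\le a_{l-1}$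 for $u\in U$, and $w(U,y)\le2a_{l-1}$.

Let $\Psi$ be bounded with $\mathbb E\Psi=U$. By Lemma~\ref{lem:flat}, almost surely $\Psi-\Psi\subset Y\subset G$, and then $\|z-P_mz\|\le\sum_{l>m}\|Q_lz\|$ for all $z\in\Psi-\Psi$. By Lemma~\ref{lem:sqrtk},
\[
\mathbb E\sup_{z\in\Psi-\Psi}\|z-P_mz\|\le\sum_{l>m}\sqrt{3\cdot2^l}\;2a_{l-1}=2\sqrt6\sum_{l\ge m}2^{l/2}a_l .
\]
Neither $P_m$ nor the right side depends on $\Psi$, and the right side tends to $0$ as $m\to\infty$. So $(\ast)$ holds. Hilbert spaces are B-convex, and Theorem~\ref{thm:criterion} applies.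
\end{proof}

\section{Hilbert space: a counterexample with small widths}\label{sec:lower}

In the proof of Theorem~\ref{thm:main} the $m$-th block has norm up to $\sqrt{p_m}$ and occupies $M_m>p_m^{-q_m}$ dimensions. Discarding the block gives a bound on $d_k(U)$ that, for $k$ near $M_m$, is no better than $k^{-1/(2q_m)}$. The waste lies in spending one dimension on each vertex. The proof of Lemma~\ref{lem:simplex} used orthogonality only through one consequence: a unit vector $y$ cannot have a large inner product with many vertices. This follows from a Bessel inequality for every $L$ of the vertices, and such an inequality can hold for $M$ vectors in dimension about $L\log M$.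

\begin{lemma}\label{lem:bessel}
If $1\le L\le M$ and $N>2L\log(5M)$, there are unit vectors $z_1,\dots,z_M\in\ell_2^N$ such that $\sum_{j\in I}\langle y,z_j\rangle^2\le16$ for every $I\subset\{1,\dots,M\}$ with $|I|=L$ and every unit vector $y\in\ell_2^N$.
\end{lemma}

\begin{proof}
Let $z_j=N^{-1/2}(\theta_{ij})_{i\le N}$ with independent random signs $\theta_{ij}$; these are unit vectors. For $|I|=L$ let $Z_I:\ell_2^L\to\ell_2^N$ be the matrix with columns $z_j$, $j\in I$. Since $\sum_{j\in I}\langle y,z_j\rangle^2=\|Z_I^Ty\|^2\le\|Z_I\|^2$, it suffices to show that with positive probability $\|Z_I\|\le4$ for all $I$.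

\emph{One vector.} Fix $I$ and a unit vector $x=(x_j)_{j\in I}$. Then $N\|Z_Ix\|^2=\sum_{i\le N}\eta_i^2$, where the $\eta_i=\sum_{j\in I}\theta_{ij}x_j$ are independent. To bound the exponential moment of $\eta_i^2$ we linearize the square with a standard Gaussian variable $g$ independent of the signs, using $\mathbb Ee^{tg}=e^{t^2/2}$, $\cosh t\le e^{t^2/2}$ and $\mathbb Ee^{g^2/4}=\sqrt2$:
\[
\mathbb Ee^{\eta_i^2/4}=\mathbb E\,e^{g\eta_i/\sqrt2}=\mathbb E\prod_{j\in I}\cosh\big(gx_j/\sqrt2\big)\le\mathbb E\prod_{j\in I}e^{g^2x_j^2/4}=\mathbb Ee^{g^2/4}=\sqrt2 .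
\]
Markov's inequality gives $\mathbb P(\|Z_Ix\|>2)=\mathbb P(\frac14\sum_i\eta_i^2>N)\le2^{N/2}e^{-N}\le e^{-N/2}$, as $2\le e$.

\emph{One matrix.} Let $\mathcal N$ be a maximal $\frac12$-separated subset of the unit sphere of $\ell_2^L$. The open balls of radius $\frac14$ about its points are disjoint and lie in the ball of radius $\frac54$, so $|\mathcal N|\le5^L$ by volume. Every unit $x$ is within $\frac12$ of some $x'\in\mathcal N$, so $\|Z_Ix\|\le\|Z_Ix'\|+\frac12\|Z_I\|$, and hence $\|Z_I\|\le2\max_{x'\in\mathcal N}\|Z_Ix'\|$. Therefore $\mathbb P(\|Z_I\|>4)\le5^Le^{-N/2}$.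

\emph{All matrices.} There are at most $M^L$ sets $I$, and $(5M)^Le^{-N/2}<1$ by the assumption on $N$.
\end{proof}

For such vectors, fewer than $L$ vertices have an inner product above $4L^{-1/2}$ with a given $y$. We choose $p$ so that the chance $pL$ of selecting one of them is also of order $L^{-1/2}$.

\begin{lemma}\label{lem:packed}
Let $L\ge2$, let $z_1,\dots,z_M$ be as in Lemma~\ref{lem:bessel}, let $p=L^{-3/2}$, and let $S$ be a $p$-random subset of $\{1,\dots,M\}$. Then $C=\operatorname{conv}(\{0\}\cup\{z_j:j\in S\})$ satisfies $\|\mathbb EC\|\le5L^{-1/2}$.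
\end{lemma}

\begin{proof}
Let $y$ be a unit vector, $t=4L^{-1/2}$ and $J=\{j:\langle y,z_j\rangle>t\}$. If $|J|\ge L$, any $I\subset J$ with $|I|=L$ has $\sum_{j\in I}\langle y,z_j\rangle^2>Lt^2=16$, which is impossible. So $|J|<L$ and $\mathbb P(S\cap J\ne\emptyset)\le pL=L^{-1/2}$. Now $h_C(y)\le t$ if $S\cap J=\emptyset$, and $h_C(y)\le1$ always. Hence $\mathbb Eh_C(y)\le t+L^{-1/2}=5L^{-1/2}$, and (R3) finishes the proof.
\end{proof}

A common vertex for $q$ copies needs $M$ somewhat larger than $p^{-q}=L^{3q/2}$, which now costs only $N\approx3qL\log L$ dimensions. The norm $5L^{-1/2}$ is then of order $\sqrt{q}\,\sqrt{(\log N)/N}$. The block lengths $q$ must tend to infinity, but they are fixed in advance, so taking $L$ large lets $\varphi$ absorb the factor $\sqrt q$.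

\begin{proof}[Proof of Theorem~\ref{thm:hilbert}(ii)]
Replacing $\varphi(k)$ by $\inf_{j\ge k}\varphi(j)$, which is smaller, positive and still tends to infinity, we may assume that $\varphi$ is nondecreasing.

\emph{Parameters.} Let $n_m,I_m,q_m$ be as in Section~\ref{sec:glue}. We choose integers $L_1<L_2<\cdots$ inductively and put $K_0=0$,
\[
p_m=L_m^{-3/2},\quad M_m=\big\lceil m\,L_m^{3n_m/2}\big\rceil,\quad N_m=\lfloor2L_m\log(5M_m)\rfloor+1,\quad K_m=N_1+\dots+N_m .
\]
We require $L_1\ge1600$; $L_m\ge\max(4L_{m-1},K_{m-1})$ for $m\ge2$; $L_m^{3n_m/2}\ge5(m+1)$; and $\varphi(L_m)\ge38\sqrt{n_{m+1}}$. Each is a lower bound on $L_m$ in terms of earlier choices, so all can be met. Then $M_m\ge L_m$ and $N_m>2L_m\log(5M_m)\ge L_m$. Since $M_m\le(m+1)L_m^{3n_m/2}$, we get $\log(5M_m)\le\log\big(5(m+1)L_m^{3n_m/2}\big)\le3n_m\log L_m$, hence $N_m\le6n_mL_m\log L_m+1$. Also $K_m=K_{m-1}+N_m\le L_m+N_m$. Altogether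
\begin{equation}\label{eq:param}
L_m\le N_m\le7n_mL_m\log L_m,\qquad K_m\le2N_m .
\end{equation}

\emph{Failure of the strong law.} Write $\ell_2$ as the orthogonal sum of the blocks $\ell_2^{N_m}$, and let $z^m_1,\dots,z^m_{M_m}$ be the unit vectors of Lemma~\ref{lem:bessel} for $L_m,M_m,N_m$, placed in the $m$-th block. Let $U_m$ and $U$ be as in Proposition~\ref{prop:glue}; the set $U_m$ lies in the $m$-th block. Lemma~\ref{lem:packed} gives $\|U_m\|\le5L_m^{-1/2}$, and $L_l\ge4^{l-m}L_m$ for $l\ge m$, so
\begin{equation}\label{eq:tail}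
\sum_{l\ge m}\|U_l\|\le5L_m^{-1/2}\sum_{r\ge0}2^{-r}=10L_m^{-1/2}.
\end{equation}
In particular $\beta\le10/\sqrt{1600}=\frac14$. Since $q_m\le n_m$, we have $p_m^{q_m}\ge p_m^{n_m}=L_m^{-3n_m/2}$, so $(1-p_m^{q_m})^{M_m}\le\exp(-M_mL_m^{-3n_m/2})\le e^{-m}$. Proposition~\ref{prop:glue} with $c=1$ shows that $U$ is compact and convex and gives a uniformly bounded independent sequence $\Psi_n$ with $\mathbb E\Psi_n=U$ and $\limsup_n\rho_H(\frac1n\sum_{i\le n}\Psi_i,U)\ge\frac34$ almost surely.

\emph{Widths.} Let $k\ge K_1$, and take $m\ge2$ with $K_{m-1}\le k<K_m$. Then $k\ge N_1\ge1600$, so $\log k\ge1$. The span of the first $m-1$ blocks has dimension $K_{m-1}\le k$, and the distance from $u=\sum_lu_l\in U$ to it is $\|\sum_{l\ge m}u_l\|$. By \eqref{eq:tail}, $d_k(U)\le10L_m^{-1/2}$. If $L_m\ge k$, then $L_m^{-1}\le k^{-1}\le14n_m(\log k)/k$. If $L_m<k$, then \eqref{eq:param} gives $k<2N_m\le14n_mL_m\log L_m\le14n_mL_m\log k$, so again $L_m^{-1}\le14n_m(\log k)/k$. Since $10\sqrt{14}<38$,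
\[
d_k(U)\le38\sqrt{n_m}\,\sqrt{(\log k)/k}.
\]
Finally $k\ge K_{m-1}\ge N_{m-1}\ge L_{m-1}$, so $\varphi(k)\ge\varphi(L_{m-1})\ge38\sqrt{n_m}$, and $d_k(U)\le\varphi(k)\sqrt{(\log k)/k}$ for all $k\ge K_1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DU}
Diestel and Uhl, \emph{Vector Measures}.

\bibitem{KZ}
V.~Kadets and O.~Zavarzina, \emph{Strong Law of Large Numbers for Random Sets in Banach spaces}, arXiv:2410.04832 (2024).

\end{thebibliography}
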